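\title{A noncomputable set and one binary choice from a single use of Ramsey's theorem for pairs}

\begin{abstract}
We prove that $\mathrm{NON}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$: one infinite homogeneous set for one $2$-coloring of pairs yields both a set that is not computable from a given oracle and a solution to a given instance of $\mathrm{LLPO}$. This is optimal among two-valued problems: for $F$ with values in $\{0,1\}$, we have $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$ if and only if $F\le_{\mathrm W}\mathrm{LLPO}$. For problems with values in $\mathbb N$ we give a criterion for $\mathrm{NON}\times F\nleq_{\mathrm W}\mathrm{RT}^2_2$, which applies to closed choice on three points and to $\mathrm{LLPO}\times\mathrm{LLPO}$. The negative results rest on a lemma that extracts a computable homogeneous set from a $\Pi^0_1$ class of labelings of $\mathbb N$.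
\end{abstract}

\section{Introduction}\label{sec:intro}

Ramsey's theorem for pairs and two colors states that every coloring of the two-element subsets of $\mathbb N$ with colors $0$ and $1$ has an infinite \emph{homogeneous} set, a set all of whose pairs have the same color. Read as a computational problem, it takes a coloring and returns an infinite homogeneous set, over whose choice we have no control. Such a set can carry two different kinds of information. It can be complicated as an infinite object: a suitable coloring has no homogeneous set that is computable from it. And it can reveal a finite fact that no finite part of the input decides, such as whether a binary sequence contains a $1$. We ask how much information of the second kind can be obtained together with the first from a single homogeneous set.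

\subsection*{Problems and reductions}
A \emph{represented space} is a set $X$ with a partial surjection $\delta_X:\subseteq\mathbb N^{\mathbb N}\to X$; a sequence $p$ is a \emph{name} of $\delta_X(p)$. A \emph{problem} $f:\subseteq X\rightrightarrows Y$ assigns to each \emph{instance} $x\in\operatorname{dom}f$ a nonempty set $f(x)\subseteq Y$ of \emph{solutions}. A \emph{realizer} of $f$ is a partial function $G:\subseteq\mathbb N^{\mathbb N}\to\mathbb N^{\mathbb N}$ that maps every name of every instance $x$ to a name of an element of $f(x)$. Let $\langle p,q\rangle$ be the sequence $p(0),q(0),p(1),q(1),\dots$. We write $f\le_{\mathrm W}g$, and say that $f$ is \emph{Weihrauch reducible} to $g$, if there are computable partial functions $\Phi,\Psi:\subseteq\mathbb N^{\mathbb N}\to\mathbb N^{\mathbb N}$ such that for every realizer $G$ of $g$ the map $p\mapsto\Psi\langle p,G\Phi(p)\rangle$ is a realizer of $f$. Thus $f\le_{\mathrm W}g$ means that $f$ can be solved with exactly one call to $g$: the \emph{forward map} $\Phi$ prepares the call, and the \emph{backward map} $\Psi$ translates the reply, with the original input at hand. The \emph{product} $f\times g$ takes a pair $(x,y)$ with $x\in\operatorname{dom}f$,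 $y\in\operatorname{dom}g$ and returns a pair $(a,b)$ with $a\in f(x)$, $b\in g(y)$; pairs are named by $\langle p,q\rangle$.

An element of $\{0,1\}^{\mathbb N}$ is its own name, a subset of $\mathbb N$ is named by its characteristic function, a coloring $c:[\mathbb N]^2\to\{0,1\}$ by the list of its values along a fixed computable enumeration of $[\mathbb N]^2$, and a number $a\in\mathbb N$ by any sequence with first entry $a$. We write $c(x,y)$ for $c(\{x,y\})$ when $x<y$. The problems of this paper are the following.
\begin{itemize}
\item $\mathrm{RT}^2_2$: given $c:[\mathbb N]^2\to\{0,1\}$, output an infinite $c$-homogeneous set.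
\item $\mathrm{NON}:\{0,1\}^{\mathbb N}\rightrightarrows\{0,1\}^{\mathbb N}$: given $p$, output $b$ that is not computable relative to $p$.
\item $\mathrm{LPO}:\{0,1\}^{\mathbb N}\to\{0,1\}$: output $1$ if $p$ contains a $1$, and $0$ if $p=0^\omega$.
\item $\mathrm{LLPO}:\subseteq\{0,1\}^{\mathbb N}\rightrightarrows\{0,1\}$: defined on those $q$ that contain at most one $1$, with $i\in\mathrm{LLPO}(q)$ if and only if $q(2n+i)=0$ for all $n$. So both answers are correct for $q=0^\omega$, and if $q(s)=1$ the only correct answer is $1-(s\bmod 2)$.
\item $\mathrm C_k$, closed choice on $k$ points: given a nonempty $A\subseteq\{0,\dots,k-1\}$, output an element of $A$. A name of $A$ enumerates its complement: the entry $j+1$ excludes $j$, and the entry $0$ excludes nothing.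
\end{itemize}
We have $\mathrm{LLPO}\equiv_{\mathrm W}\mathrm C_2$: a $1$ at position $s$ translates into excluding $s\bmod 2$, and the first exclusion of $j$ translates into a $1$ at a fresh position of parity $j$. Also $\mathrm{LLPO}\le_{\mathrm W}\mathrm{LPO}$, since $\mathrm{LPO}(n\mapsto q(2n))$ is an element of $\mathrm{LLPO}(q)$. The converse fails (Lemma~\ref{lem:lpo}).

\subsection*{The question}
The problem $\mathrm{NON}$ reduces to $\mathrm{RT}^2_2$ through a coloring without computable homogeneous sets (Lemma~\ref{lem:noncomp}). The finite-valued problems above reduce to $\mathrm{RT}^2_2$ through a coloring of a very different kind.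

\begin{example}[the timing coloring]\label{ex:timing}
Let $e\in\{0,1\}^{\mathbb N}$ contain finitely many $1$s, which we call events. For $x<z$ let $\tau_e(x,z)=1$ if there is an event at a position $s$ with $x\le s<z$, and $\tau_e(x,z)=0$ otherwise. An infinite homogeneous set $H$ has two elements beyond the last event, so its color is $0$. If there were an event at $s\ge\min H$, then $\tau_e(\min H,z)=1$ for $z\in H$ with $z>s$. So all events lie below $\min H$. Taking as events the first $1$ of the input, the positions at which a new point is excluded, or the $1$s of either component, we obtain reductions of $\mathrm{LPO}$, $\mathrm C_3$ and $\mathrm{LLPO}\times\mathrm{LLPO}$ to $\mathrm{RT}^2_2$: the backward map reads the input up to $\min H$ and then knows a correct answer.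
\end{example}

The coloring $\tau_e$ has a cofinite homogeneous set and is useless for $\mathrm{NON}$. To serve two reductions at once one would pass from colorings $c_0,c_1$ to the coloring $(c_0,c_1)$, whose homogeneous sets are homogeneous for both; but it has four colors. With two colors there is a real obstruction: it is known, by a result of Dzhafarov, Goh, Hirschfeldt, Patey and Pauly, that $\mathrm{NON}\times\mathrm{LPO}\nleq_{\mathrm W}\mathrm{RT}^2_2$. This leads to the following question, posed in \cite{Pauly}.
\begin{quote}
Does $\mathrm{NON}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$ hold?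
\end{quote}
One may well guess that it does not. On the input $0^\omega$ the backward map gives its answer $i$ after seeing a finite part of $H$, and the input can then make $i$ wrong by a late $1$, just as for $\mathrm{LPO}$. The forward map must react by preventing that finite part from extending to an infinite homogeneous set, and a coloring without computable homogeneous sets has little freedom to do so: every infinite computable set contains infinite homogeneous sets of both colors (Lemma~\ref{lem:both}). On the other hand, on $0^\omega$ the problem $\mathrm{LLPO}$ allows two answers, and there are two colors. This second observation decides the matter.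

\subsection*{Results}
Let $\mathrm{aRT}$ be the problem that asks, for a coloring $c:[\mathbb N]^2\to\{0,1\}$, for an infinite set $H$ such that $H\setminus D$ is $c$-homogeneous for some finite set $D$.

\begin{theorem}\label{thm:pos}
$\mathrm{NON}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$. Moreover, $\mathrm{aRT}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$.
\end{theorem}

\begin{theorem}\label{thm:two}
Let $F:\subseteq X\rightrightarrows\{0,1\}$ be any problem and let $\mathrm{NON}\le_{\mathrm W}P\le_{\mathrm W}\mathrm{aRT}$, for example $P=\mathrm{NON}$. Then $P\times F\le_{\mathrm W}\mathrm{RT}^2_2$ if and only if $F\le_{\mathrm W}\mathrm{LLPO}$.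
\end{theorem}

Since $\mathrm{LPO}\nleq_{\mathrm W}\mathrm{LLPO}$, this re-proves the known negative result. For larger codomains we have a sufficient condition for non-reducibility. For a name $q$ of an instance of $F$ let $F(q)$ be the set of solutions of that instance, and let $q{\restriction}s$ be the prefix of $q$ of length $s$.

\begin{theorem}\label{thm:neg}
Let $F:\subseteq X\rightrightarrows\mathbb N$. Suppose there are a name $q$ of an instance of $F$, a finite set $T$, sets $S_t\subseteq\mathbb N$ $(t\in T)$, and names $q_t^s$ $(t\in T,\ s\in\mathbb N)$ of instances of $F$ with $q_t^s{\restriction}s=q{\restriction}s$ and $F(q_t^s)\subseteq S_t$. If there are no (possibly equal) $a_0,a_1\in F(q)$ such that each $S_t$ contains $a_0$ or $a_1$, then $\mathrm{NON}\times F\nleq_{\mathrm W}\mathrm{RT}^2_2$.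
\end{theorem}

In words: the input looks like $q$ for a long time and may then switch to one of finitely many futures $t$, in which only answers from $S_t$ are correct. A reduction can exist only if two answers that are correct for $q$, one for each color, cover all futures.

\begin{corollary}\label{cor:neg}
$\mathrm{NON}\times\mathrm C_3\nleq_{\mathrm W}\mathrm{RT}^2_2$ and $\mathrm{NON}\times(\mathrm{LLPO}\times\mathrm{LLPO})\nleq_{\mathrm W}\mathrm{RT}^2_2$.
\end{corollary}

So one copy of $\mathrm{LLPO}\equiv_{\mathrm W}\mathrm C_2$ can be added to $\mathrm{NON}$ below $\mathrm{RT}^2_2$, while two copies, or $\mathrm C_3$, cannot; by Example~\ref{ex:timing} it is the factor $\mathrm{NON}$ that makes these products irreducible. For codomains with more than two elements we claim only the criterion of Theorem~\ref{thm:neg}, not a classification.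

Theorem~\ref{thm:pos} is proved in Section~\ref{sec:overlay}. Sections~\ref{sec:patterns}--\ref{sec:cover} analyze an arbitrary reduction $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$ and end in two statements, Propositions~\ref{prop:safe} and~\ref{prop:cover}, from which Theorems~\ref{thm:two} and~\ref{thm:neg} both follow in Section~\ref{sec:proofs}.

\section{Tools from computability theory}\label{sec:tools}

We identify $n$ with $\{0,\dots,n-1\}$. A set is \emph{$v$-homogeneous} if all its pairs have color $v$; sets with at most one element are $v$-homogeneous for both $v$. ``Almost all'' means all but finitely many. We write $q\le_{\mathrm T}r$, or say that $q$ is $r$-computable, if $q$ is computable by a machine with oracle $r$.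

A computable partial function on $\mathbb N^{\mathbb N}$ is given by a machine that has its input as an oracle and writes its output symbol by symbol. We use the \emph{use principle}: each output symbol is written after finitely many steps and finitely many queries, and the same symbol is written on every input that agrees with the given one at the queried positions.

The quantifier over realizers can be replaced by a quantifier over solutions.

\begin{lemma}\label{lem:working}
Computable $\Phi,\Psi$ witness $f\le_{\mathrm W}g$ if and only if for every name $p$ of an instance $x$ of $f$, the sequence $\Phi(p)$ is defined and names an instance $y$ of $g$, and for every name $r$ of an element of $g(y)$, the sequence $\Psi\langle p,r\rangle$ is defined and names an element of $f(x)$.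
\end{lemma}

\begin{proof}
If the condition holds and $G$ realizes $g$, apply it with $r=G\Phi(p)$. Conversely, by the axiom of choice there is a realizer $G_0$ of $g$ that is defined only on names of instances of $g$. Since $\Psi\langle p,G_0\Phi(p)\rangle$ is defined, $\Phi(p)$ names an instance $y$. Given $r$, change the value of $G_0$ at $\Phi(p)$ to $r$. The result is a realizer of $g$, so $\Psi\langle p,r\rangle$ names an element of $f(x)$.
\end{proof}

It follows that $\le_{\mathrm W}$ is transitive: if $\Phi,\Psi$ reduce $f$ to $g$ and $\Phi',\Psi'$ reduce $g$ to $h$, then $\Phi'\Phi$ and $\langle p,r\rangle\mapsto\Psi\langle p,\Psi'\langle\Phi(p),r\rangle\rangle$ reduce $f$ to $h$. The product is monotone: if $f\le_{\mathrm W}f'$ and $g\le_{\mathrm W}g'$, then $f\times g\le_{\mathrm W}f'\times g'$, by running both reductions in parallel.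

Let $L$ be a finite set. A set $U\subseteq L^{\mathbb N}$ is a \emph{$\Pi^0_1(r)$ class} if there is an $r$-computable set $B$ of finite strings over $L$, the \emph{forbidden} strings, such that $U$ consists of the sequences with no prefix in $B$. Such a class is closed in the compact space $L^{\mathbb N}$. Adding a condition on finitely many coordinates gives again a $\Pi^0_1(r)$ class: also forbid the strings that are long enough and violate the condition. K\"onig's lemma, applied to the finitely branching tree of strings with no prefix in $B$, says:
\begin{equation}\label{eq:konig}
U=\emptyset\iff\text{for some $n$, every string in $L^n$ has a prefix in $B$.}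
\end{equation}
For each $n$ the condition on the right is decidable in $r$. Hence emptiness is \emph{semidecidable}: the search for $n$ halts exactly when $U=\emptyset$.

Every computable homogeneous set in this paper is produced by the same greedy search.

\begin{lemma}\label{lem:greedy}
Let $c$ be an $r$-computable coloring, $R$ an infinite $r$-computable set and $u$ a color such that every $x\in R$ satisfies $c(x,y)=u$ for almost all $y\in R$. Then $R$ contains an infinite $r$-computable $u$-homogeneous set.
\end{lemma}

\begin{proof}
Let $x_0=\min R$. Given $x_0<\dots<x_k$ in $R$, almost all $y\in R$ satisfy $c(x_i,y)=u$ for all $i\le k$; let $x_{k+1}$ be the least such $y>x_k$. The sequence is increasing and $r$-computable, so its range is $r$-computable.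
\end{proof}

\section{Overwriting a coloring at one cut}\label{sec:overlay}

We first need the coloring that serves $\mathrm{NON}$. Let $W^p_0,W^p_1,\dots$ be the standard list of the sets enumerable by a machine with oracle $p$, at most one number per step. Every $p$-computable set occurs in the list.

\begin{lemma}[Specker, Jockusch]\label{lem:noncomp}
There is a computable map $p\mapsto c_p$ from $\{0,1\}^{\mathbb N}$ to colorings of $[\mathbb N]^2$ such that $c_p$ has no infinite $p$-computable homogeneous set. Consequently $\mathrm{NON}\le_{\mathrm W}\mathrm{aRT}$ and $\mathrm{NON}\le_{\mathrm W}\mathrm{RT}^2_2$.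
\end{lemma}

\begin{proof}
The set $W^p_e$ is defeated by one $z\in W^p_e$ and two smaller elements of $W^p_e$ that have different colors to $z$. We cannot decide which $z$ lie in $W^p_e$, so we act for all large $z$.

At stage $z$ we define $c_p(x,z)$ for all $x<z$. Go through $e=0,1,\dots,z-1$. If at least $2e+2$ numbers below $z$ have been enumerated into $W^p_e$ within $z$ steps, consider the first $2e+2$ of them in the order of enumeration. Smaller indices have used at most $2e$ numbers at this stage, so at least two of them are unused; let $x\ne y$ be the first two. Set $c_p(x,z)=0$ and $c_p(y,z)=1$, and declare $x,y$ used at this stage. All values $c_p(x,z)$ that remain undefined at the end of the stage are set to $0$.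

Let $W^p_e$ be infinite. For all large $z$ we have $z>e$ and at least $2e+2$ numbers below $z$ are enumerated within $z$ steps. Take such a $z$ in $W^p_e$. Then $e$ acts at stage $z$, and $x,y,z\in W^p_e$ with $c_p(x,z)\ne c_p(y,z)$. So $W^p_e$ is not homogeneous.

If $H$ is infinite and $H\setminus D$ is $c_p$-homogeneous with $D$ finite, then $H\setminus D$ is not $p$-computable, hence neither is $H$. So $p\mapsto c_p$ and $\langle p,H\rangle\mapsto H$ give both reductions.
\end{proof}

The idea for Theorem~\ref{thm:pos} is to read the $\mathrm{LLPO}$ answer off the color of $H$. As long as $q$ looks like $0^\omega$, both answers are allowed, and we color by $c_p$. If a $1$ appears at position $s$, one answer has become wrong, and we must destroy the finite homogeneous sets of the wrong color that start at or below $s$. We do this on the pairs used by the timing coloring: every pair $x\le s<z$ that crosses the cut at $s$ gets the correct answer as its color. Beyond the cut nothing changes, so $H$ stays noncomputable.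

\begin{example}
Let $q=00010^\omega$, so $s=3$ and the correct answer is $0$. All pairs $x\le3<z$ get color $0$. Let $H=\{1,2,7,\dots\}$ be homogeneous. The backward map looks at $q$ below $\min H=1$, sees no $1$ and answers $c(1,2)$, a value fixed before the $1$ in $q$ was read. It is correct all the same: $c(1,7)=0$ because the pair crosses the cut, and $c(1,2)=c(1,7)$ by homogeneity. If instead $H=\{5,8,\dots\}$, its color can be either; but now the $1$ at position $3$ lies below $\min H=5$ and the backward map sees it.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:pos}]
By Lemma~\ref{lem:noncomp}, monotonicity and transitivity it suffices to prove $\mathrm{aRT}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$. Let $(c_0,q)$ be an instance. For $x<z$ put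
\[
c(x,z)=\begin{cases}1-(s\bmod2)&\text{if there is $s$ with $q(s)=1$ and $x\le s<z$,}\\ c_0(x,z)&\text{otherwise.}\end{cases}
\]
Since $q$ contains at most one $1$, the number $s$ is unique. The case is decided by $q{\restriction}z$, so $c$ is computable from $(c_0,q)$.

Given $c_0$, $q$ and an infinite $c$-homogeneous set $H$ with least elements $x<y$, the backward map outputs $H$ for $\mathrm{aRT}$. For $\mathrm{LLPO}$ it outputs $1-(s\bmod2)$ if $q(s)=1$ for some $s<x$, and $c(x,y)$ otherwise.

If $q=0^\omega$, then $c=c_0$, so $H\in\mathrm{aRT}(c_0)$, and both $\mathrm{LLPO}$ answers are correct. Now let $q(s)=1$, so that the correct answer is $j=1-(s\bmod2)$. If $s<x$, the output is $j$. If $x\le s$, take $z\in H$ with $z>s$, which exists because $H$ is infinite. Then $c(x,z)=j$, and the output is $c(x,y)=c(x,z)=j$. Finally, $c$ and $c_0$ agree on pairs of numbers greater than $s$, so $H\setminus\{0,\dots,s\}$ is $c_0$-homogeneous and $H\in\mathrm{aRT}(c_0)$.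
\end{proof}

The construction suggests its own limits. At the cut one could give each old point $x\le s$ its own color $d(x)$ toward the future. A nonempty set $E$ of old points can then be continued beyond the cut only if, for some $v$, it is $v$-homogeneous and $d=v$ on $E$. Above, $d$ is constant and the surviving sets are those of the correct color. For $\mathrm{LPO}$, all old sets that have given an answer have answered $0$, and a single $d$ would have to destroy all of them, in both colors. The rest of the paper shows that every reduction is in this position.

\section{Colorings without computable homogeneous sets}\label{sec:patterns}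

A coloring that hides its homogeneous sets from computation cannot suppress either color.

\begin{lemma}\label{lem:both}
Let $c$ be an $r$-computable coloring and $R$ an infinite $r$-computable set that contains no infinite $v$-homogeneous set. Then $R$ contains an infinite $r$-computable $(1-v)$-homogeneous set.
\end{lemma}

\begin{proof}
We try to build an infinite $v$-homogeneous set and look at the place where we get stuck. Put $R_0=R$. As long as some $x\in R_m$ has $\{y\in R_m:y>x,\ c(x,y)=v\}$ infinite, let $x_{m+1}$ be such an $x$ and $R_{m+1}$ this set. For $i<j$ we have $x_j\in R_{j-1}\subseteq R_i$, so $x_j>x_i$ and $c(x_i,x_j)=v$. If the process never stopped, $\{x_1,x_2,\dots\}$ would be an infinite $v$-homogeneous subset of $R$. So it stops at some $m$: every $x\in R_m$ has $c(x,y)=1-v$ for almost all $y\in R_m$. The set $R_m$ is infinite, and it is $r$-computable because it is defined from $R$, $c$ and the finitely many numbers $x_1,\dots,x_m$. Apply Lemma~\ref{lem:greedy}.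
\end{proof}

The next lemma finds in every such coloring, at every cut $n$, a function $d$ as at the end of Section~\ref{sec:overlay}, and shows that all finite sets that conform to $d$ do survive.

\begin{lemma}\label{lem:pattern}
Let $c$ be an $r$-computable coloring with no infinite $r$-computable homogeneous set. For each $n$ there is $d\in\{0,1\}^n$ such that for each $v$ and each $v$-homogeneous $E\subseteq d^{-1}(v)$ there is an infinite $v$-homogeneous set $H$ with $H\cap n=E$.
\end{lemma}

\begin{proof}
The $r$-computable sets $R_d=\{y\ge n:c(x,y)=d(x)\text{ for all }x<n\}$, for $d\in\{0,1\}^n$, partition $\{y:y\ge n\}$. Fix $d$ with $R_d$ infinite. By Lemma~\ref{lem:both} and the hypothesis on $c$, the set $R_d$ contains an infinite $v$-homogeneous set $H'$ for each $v$. Put $H=E\cup H'$. Pairs inside $E$ or inside $H'$ have color $v$, and for $x\in E$, $y\in H'$ we have $c(x,y)=d(x)=v$. Since $H'\cap n=\emptyset$, we get $H\cap n=E$.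
\end{proof}

\section{Commitments and safe patterns}\label{sec:commit}

From here to the end of Section~\ref{sec:cover}, let $F:\subseteq X\rightrightarrows\mathbb N$ be a problem (a $\{0,1\}$-valued problem is a special case), and \emph{assume that $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$} through $\Phi,\Psi$. For $p\in\{0,1\}^{\mathbb N}$ and a name $q$ of an instance of $F$, let $c_{p,q}$ be the coloring $\Phi\langle p,q\rangle$. By Lemma~\ref{lem:working}, for \emph{every} infinite $c_{p,q}$-homogeneous set $H$ the backward map produces from $p,q,H$ some $b\in\mathrm{NON}(p)$ and some $a\in F(q)$. Fix a machine for $\Psi$, viewed as having three oracles $p$, $q$ and the characteristic function $\chi_H$. The factor $\mathrm{NON}$ enters only through the following lemma.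

\begin{lemma}\label{lem:nocomp}
If $q\le_{\mathrm T}p$, then $c_{p,q}$ is $p$-computable and has no infinite $p$-computable homogeneous set.
\end{lemma}

\begin{proof}
The coloring is computable from $p$ and $q$, hence from $p$. If $H$ were infinite, homogeneous and $p$-computable, then $b\in\mathrm{NON}(p)$, being computable from $p,q,H$, would be $p$-computable.
\end{proof}

The hypothesis $q\le_{\mathrm T}p$ costs nothing: we choose $p$, and we shall always choose it to compute the names under consideration.

The $F$-answer is a single output symbol, so it depends on a finite part of $H$. We name these finite parts.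

\begin{definition}
A \emph{commitment at $(p,q)$} is a triple $(E,m,a)$ with $m,a\in\mathbb N$ and $E\subseteq m$ such that the machine for $\Psi$ with oracles $p,q,\chi_E$ writes the $F$-answer $a$ within $m$ steps and queries its oracles only at positions below $m$ before doing so.
\end{definition}

By the use principle, commitments have three properties. Let $H$ be an infinite $c_{p,q}$-homogeneous set.
\begin{itemize}
\item[(C1)] Whether $(E,m,a)$ is a commitment at $(p,q)$ depends only on $p{\restriction}m$ and $q{\restriction}m$. For each $(E,m)$ there is at most one such $a$, and running the machine for $m$ steps decides whether it exists and finds it.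
\item[(C2)] If $(E,m,a)$ is a commitment and $H\cap m=E$, then $a\in F(q)$, because $a$ is the answer written on $p,q,\chi_H$.
\item[(C3)] For some $m$ there is a commitment $(H\cap m,m,a)$: take $m$ larger than the number of steps and the positions queried on $p,q,\chi_H$ until the answer is written. By (C2), $a\in F(q)$.
\end{itemize}

\subsection*{The case of $\mathrm{LPO}$}
The argument is visible in the smallest case. Let $F=\mathrm{LPO}$, $p=q=0^\omega$ and $q^s=0^s10^\omega$, all computable, and let $c=c_{p,q}$. By (C3), every infinite $c$-homogeneous set has an initial segment that commits to $0$. Fix $n$ and let the input switch late: take $s\ge n$ so large that $c'=c_{p,q^s}$ agrees with $c$ on pairs below $n$. The commitments with $m\le n$ stay in force by (C1), but those with answer $0$ are now wrong, so by (C2) none of them extends to an infinite $c'$-homogeneous set. Lemma~\ref{lem:pattern} for $c'$ gives $d\in\{0,1\}^n$ such that every $v$-homogeneous subset of $d^{-1}(v)$ does extend. Hence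
\begin{quote}
no commitment $(E,m,0)$ with $m\le n$ has $E$ $v$-homogeneous and $E\subseteq d^{-1}(v)$, for either $v$.
\end{quote}
This statement mentions only $c$; the future $q^s$ has disappeared from it. Such a $d$ exists for every $n$, and the statement passes to prefixes, so by K\"onig's lemma there is an infinite $d\in\{0,1\}^{\mathbb N}$ that satisfies it for all $n$. Then $d^{-1}(v)$ contains no infinite $v$-homogeneous set, for either $v$, since an initial segment of it would commit to $0$. If $d$ were computable, we would be done: one of the sets $d^{-1}(v)$ is infinite, and Lemma~\ref{lem:both} gives an infinite computable homogeneous set, against Lemma~\ref{lem:nocomp}. But K\"onig's lemma gives no bound on the complexity of $d$. What we have is a nonempty $\Pi^0_1$ class of such $d$. Lemma~\ref{lem:key} below shows that this is enough.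

\subsection*{The classes $U_{p,q}(S)$}
We now define this class in general. A \emph{pattern} is a finite or infinite binary sequence $d$. A commitment $(E,m,a)$ at $(p,q)$ is \emph{compatible} with a pattern $d$ of length at least $m$ if for some $v$ the set $E$ is $v$-homogeneous for $c_{p,q}$ and $E\subseteq d^{-1}(v)$. For $S\subseteq\mathbb N$ let
\[
U_{p,q}(S)=\{d\in\{0,1\}^{\mathbb N}:a\in S\text{ for every commitment $(E,m,a)$ at $(p,q)$ compatible with $d$}\}.
\]
These are the patterns that are safe for a future in which only answers from $S$ are correct. Let $B_{p,q}(S)$ be the set of strings $d\in\{0,1\}^n$, $n\in\mathbb N$, that are compatible with some commitment $(E,m,a)$ with $m\le n$ and $a\notin S$. Compatibility depends only on $d{\restriction}m$, so $U_{p,q}(S)$ consists of the sequences with no prefix in $B_{p,q}(S)$, and every finite extension of a string in $B_{p,q}(S)$ is in $B_{p,q}(S)$. For a given $n$ there are finitely many $(E,m)$ to test, so by (C1) the set $B_{p,q}(S)$ is computable from $p$, $q$ and $S$, by one machine that works for all $p,q,S$. In particular $U_{p,q}(S)$ is a $\Pi^0_1(p)$ class if $q$ and $S$ are $p$-computable.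

\begin{proposition}[safe patterns exist]\label{prop:safe}
Let $q$ and $q^s$ $(s\in\mathbb N)$ be names of instances of $F$ with $q^s{\restriction}s=q{\restriction}s$, $q^s\le_{\mathrm T}p$ and $F(q^s)\subseteq S$ for all $s$. Then $U_{p,q}(S)\ne\emptyset$.
\end{proposition}

\begin{proof}
By \eqref{eq:konig}, with an oracle that computes $B_{p,q}(S)$, it suffices to find for each $n$ a string $d\in\{0,1\}^n$ outside $B_{p,q}(S)$; then no prefix of $d$ is in $B_{p,q}(S)$ either. The finitely many values of $c_{p,q}$ on pairs below $n$ are computed from a finite prefix of $q$, so there is $s\ge n$ such that $c'=c_{p,q^s}$ agrees with $c_{p,q}$ on these pairs. By Lemma~\ref{lem:nocomp} for $(p,q^s)$, Lemma~\ref{lem:pattern} applies to $c'$ with $r=p$; let $d\in\{0,1\}^n$ be the string it gives. Let $(E,m,a)$ be a commitment at $(p,q)$ with $m\le n$, compatible with $d$ through the color $v$. By (C1) it is a commitment at $(p,q^s)$, since $m\le s$. As $E\subseteq n$, it is $v$-homogeneous for $c'$, so there is an infinite $c'$-homogeneous $H$ with $H\cap n=E$, and then $H\cap m=E$. By (C2) at $(p,q^s)$ we get $a\in F(q^s)\subseteq S$.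
\end{proof}

\section{A computable homogeneous set from a $\Pi^0_1$ class of labelings}\label{sec:key}

This section is independent of the reduction. We allow labels from any finite set $L$, because with several futures a point carries one color for each of them; a function $\gamma$ names, for each label, a color that is impossible on points with that label. The $\mathrm{LPO}$ case needs $L=\{0,1\}$ and $\gamma=\mathrm{id}$.

\begin{lemma}\label{lem:key}
Let $c$ be an $r$-computable coloring, $L$ a finite set, $\gamma:L\to\{0,1\}$, and $U\subseteq L^{\mathbb N}$ a nonempty $\Pi^0_1(r)$ class. Suppose that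
\begin{itemize}
\item[$(*)$] there are no $\lambda\in U$, $l\in L$ and infinite $\gamma(l)$-homogeneous set $H$ with $\lambda(x)=l$ for all $x\in H$.
\end{itemize}
Then $c$ has an infinite $r$-computable homogeneous set.
\end{lemma}

If $L$ has one element, this is Lemma~\ref{lem:both} for $R=\mathbb N$, and the proof has the same shape: try to build a counterexample to $(*)$ and examine the place where the construction gets stuck. We do not fix $\lambda$ in advance, since it may be complicated; we fix only its values at the finitely many points chosen so far. Where the construction is stuck, each point $x$ has a limiting color toward an infinite computable reservoir. A limit is in general not computable from $c$. The new point is that all remaining $\lambda\in U$ predict this limit, and a value on which all members of a nonempty $\Pi^0_1$ class agree can be computed.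

\begin{proof}
Call a finite sequence $(x_1,l_1),\dots,(x_m,l_m)$ in $\mathbb N\times L$ with $x_1<\dots<x_m$ \emph{good} if
\begin{itemize}
\item[(i)] $c(x_i,x_j)=\gamma(l_i)$ for $i<j$,
\item[(ii)] some $\lambda\in U$ has $\lambda(x_i)=l_i$ for all $i$, and
\item[(iii)] the reservoir $R=\{y>x_m:c(x_i,y)=\gamma(l_i)\text{ for all }i\}$ is infinite.
\end{itemize}
The empty sequence is good, with $R=\mathbb N$, because $U\ne\emptyset$.

\emph{Some good sequence has no good extension by one term.} Otherwise there is an infinite sequence $(x_i,l_i)_{i\ge1}$ all of whose initial segments are good. The sets $\{\lambda\in U:\lambda(x_i)=l_i\text{ for }i\le m\}$ are closed, decreasing in $m$, and nonempty by (ii), so by compactness some $\lambda\in U$ has $\lambda(x_i)=l_i$ for all $i$. Since $L$ is finite, some $l$ equals $l_i$ for infinitely many $i$. The set $H=\{x_i:l_i=l\}$ is infinite, $\gamma(l)$-homogeneous by (i), and $\lambda=l$ on $H$. This contradicts $(*)$.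

Fix a good sequence with no good one-term extension. Its reservoir $R$ is infinite and $r$-computable, and $U'=\{\lambda\in U:\lambda(x_i)=l_i\text{ for all }i\le m\}$ is a nonempty $\Pi^0_1(r)$ class.

\emph{All $\lambda\in U'$ predict the limiting color.} Let $x\in R$ and $\lambda\in U'$, and append $(x,\lambda(x))$. Condition (i) holds because $x\in R$, and (ii) is witnessed by $\lambda$. So (iii) fails: the new reservoir $\{y\in R:y>x,\ c(x,y)=\gamma(\lambda(x))\}$ is finite. Hence
\[
c(x,y)=1-\gamma(\lambda(x))\quad\text{for almost all }y\in R.
\]
Since $R$ is infinite, the left side determines $\gamma(\lambda(x))$, which therefore does not depend on $\lambda\in U'$. Call it $w(x)$.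

\emph{The function $w:R\to\{0,1\}$ is $r$-computable.} For $x\in R$ and $u\in\{0,1\}$ let $U'_{x,u}=\{\lambda\in U':\gamma(\lambda(x))=u\}$. These are $\Pi^0_1(r)$ classes, with forbidden strings computable from $r$, $x$ and $u$. We have $U'_{x,w(x)}=U'\ne\emptyset$ and $U'_{x,1-w(x)}=\emptyset$. So of the two searches given by \eqref{eq:konig} exactly one halts, and it is the one for $u=1-w(x)$.

Choose $u$ such that $R_u=\{x\in R:w(x)=u\}$ is infinite. It is $r$-computable, and every $x\in R_u$ has $c(x,y)=1-u$ for almost all $y\in R_u$. Apply Lemma~\ref{lem:greedy}.
\end{proof}

Finiteness of $L$ is used for compactness, for the choice of $l$ and in \eqref{eq:konig}. That $U$ is a $\Pi^0_1(r)$ class, and not merely closed, is used only to compute $w$. The proof is not uniform in $r$: it chooses a maximal good sequence and the color $u$. This does no harm, since the lemma serves only to contradict Lemma~\ref{lem:nocomp}.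

\section{Two answers cover all futures}\label{sec:cover}

We return to the reduction of Section~\ref{sec:commit}. Suppose that safe patterns $d_t\in U_{p,q}(S_t)$ exist for finitely many futures $t\in T$. Label each point $x$ by the vector $l=(d_t(x))_{t\in T}$. An infinite $v$-homogeneous set of points with the same label $l$ commits to an answer that is correct for $q$ and lies in $S_t$ for every $t$ with $l(t)=v$. For $\mathrm C_3$, with $T=\{0,1,2\}$ and $S_t=\{t\}$, two coordinates of $l$ have the same value $v$ and the two corresponding sets $S_t$ are disjoint. So the majority color of $l$ is impossible on points labeled $l$, and this is the function $\gamma$ for Lemma~\ref{lem:key}. In general: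

\begin{proposition}\label{prop:cover}
Let $q\le_{\mathrm T}p$ be a name of an instance of $F$, let $T$ be finite, and let $S_t\subseteq\mathbb N$ $(t\in T)$ be $p$-computable sets with $U_{p,q}(S_t)\ne\emptyset$ for all $t$. Then there are $a_0,a_1\in F(q)$, possibly equal, such that each $S_t$ contains $a_0$ or $a_1$.
\end{proposition}

\begin{proof}
Let $c=c_{p,q}$ and $L=\{0,1\}^T$. For $\lambda\in L^{\mathbb N}$ and $t\in T$ let $\lambda_t\in\{0,1\}^{\mathbb N}$ be the component $x\mapsto\lambda(x)(t)$. Let $U$ be the set of $\lambda$ with $\lambda_t\in U_{p,q}(S_t)$ for all $t$. It is nonempty, since the components can be chosen independently. It is a $\Pi^0_1(p)$ class: forbid a string over $L$ if for some $t$ its $t$-component is in $B_{p,q}(S_t)$.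

For $l\in L$ and $v\in\{0,1\}$ let
\[
A_v(l)=\{a\in F(q):a\in S_t\text{ for all }t\in T\text{ with }l(t)=v\}.
\]
If for some $l$ there are $a_0\in A_0(l)$ and $a_1\in A_1(l)$, then $a_{l(t)}\in S_t$ for every $t$, and we are done. So assume that for every $l$ there is a color $\gamma(l)$ with $A_{\gamma(l)}(l)=\emptyset$; we derive a contradiction.

Condition $(*)$ of Lemma~\ref{lem:key} holds. Indeed, let $\lambda\in U$, $l\in L$, $v=\gamma(l)$, and let $H$ be infinite and $v$-homogeneous with $\lambda=l$ on $H$. By (C3) there is a commitment $(H\cap m,m,a)$ with $a\in F(q)$. If $l(t)=v$, then $H\cap m\subseteq\lambda_t^{-1}(v)$, so the commitment is compatible with $\lambda_t\in U_{p,q}(S_t)$ and $a\in S_t$. Thus $a\in A_v(l)=\emptyset$, which is absurd.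

Lemma~\ref{lem:key} with $r=p$ now gives an infinite $p$-computable $c$-homogeneous set, against Lemma~\ref{lem:nocomp}.
\end{proof}

\begin{remark}
Two answers can be needed. Take the reduction of Section~\ref{sec:overlay} with $q=0^\omega$, run by a machine that answers only after finding the two least elements $x<y$ of its set. Every commitment $(E,m,a)$ has $|E|\ge2$ and $a=c(x,y)$. If it is compatible with the constant pattern $v$, then $E$ is $v$-homogeneous and $a=v$. So both $U_{p,q}(\{0\})$ and $U_{p,q}(\{1\})$ are nonempty, and only the pair $\{a_0,a_1\}=\{0,1\}$ meets both sets.
\end{remark}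

\section{Proofs of the negative results}\label{sec:proofs}

\subsection*{Two-valued problems}
For $\{0,1\}$-valued $F$ the two propositions fit together: emptiness of a class certifies one answer, nonemptiness implies the other, and emptiness is semidecidable. This is exactly the information from which an instance of $\mathrm{LLPO}$ can be built.

\begin{proof}[Proof of Theorem~\ref{thm:two}]
If $F\le_{\mathrm W}\mathrm{LLPO}$, then $P\times F\le_{\mathrm W}\mathrm{aRT}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$ by monotonicity and Theorem~\ref{thm:pos}. This direction uses only $P\le_{\mathrm W}\mathrm{aRT}$, and $P=\mathrm{NON}$ is allowed by Lemma~\ref{lem:noncomp}.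

Conversely, let $P\times F\le_{\mathrm W}\mathrm{RT}^2_2$. Since $\mathrm{NON}\le_{\mathrm W}P$, we have $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$, and Sections~\ref{sec:commit} and~\ref{sec:cover} apply. Given a name $q$ of an instance of $F$, let $p\in\{0,1\}^{\mathbb N}$ be the characteristic function of the graph of $q$, under a computable coding of pairs. Then $p$ is computable from $q$ by a fixed machine, and $q\le_{\mathrm T}p$. For $i\in\{0,1\}$ let $U_i=U_{p,q}(\mathbb N\setminus\{i\})$, the patterns with which no commitment to $i$ is compatible, and let $B_i$ be the corresponding set of forbidden strings. The sets $B_i$ are computable from $q$ by a fixed machine.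
\begin{itemize}
\item[(a)] \emph{If $U_i=\emptyset$, then $i\in F(q)$.} If $i\notin F(q)$, then $F(q)\subseteq\mathbb N\setminus\{i\}$, and Proposition~\ref{prop:safe} with $q^s=q$ gives $U_i\ne\emptyset$.
\item[(b)] \emph{If $U_i\ne\emptyset$, then $1-i\in F(q)$.} Proposition~\ref{prop:cover} with the single set $\mathbb N\setminus\{i\}$ gives an element of $F(q)\subseteq\{0,1\}$ different from $i$.
\end{itemize}
From $q$ we compute $w\in\{0,1\}^{\mathbb N}$. At stage $n$ test, for $i=0,1$, whether every string in $\{0,1\}^n$ has a prefix in $B_i$. If $n$ is the first stage at which a test succeeds and $i$ is least with a successful test at $n$, put $w(2n+1-i)=1$. All other values of $w$ are $0$. Then $w$ is an instance of $\mathrm{LLPO}$, and the backward map returns the $\mathrm{LLPO}$ answer unchanged. If a $1$ is written, it has position of parity $1-i$, so the only answer is $i$; here $U_i=\emptyset$ by \eqref{eq:konig}, and $i\in F(q)$ by (a). If no $1$ is written, then $U_0$ and $U_1$ are both nonempty by \eqref{eq:konig}, so $F(q)=\{0,1\}$ by (b), and every answer is correct. Hence $F\le_{\mathrm W}\mathrm{LLPO}$.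
\end{proof}

\begin{lemma}\label{lem:lpo}
$\mathrm{LPO}\nleq_{\mathrm W}\mathrm{LLPO}$. Hence $\mathrm{NON}\times\mathrm{LPO}\nleq_{\mathrm W}\mathrm{RT}^2_2$.
\end{lemma}

\begin{proof}
Suppose $\Phi,\Psi$ witness a reduction, and let $w=\Phi(0^\omega)$ and $w_n=\Phi(0^n10^\omega)$. For each $i\in\mathrm{LLPO}(w)$, the map $\Psi$ answers $0$ on $\langle0^\omega,i0^\omega\rangle$, so by the use principle it answers $0$ on $\langle0^n10^\omega,i0^\omega\rangle$ for all large $n$. This is the wrong answer, so it suffices to find $i\in\mathrm{LLPO}(w)\cap\mathrm{LLPO}(w_n)$ for all large $n$. If $w=0^\omega$, any $i\in\mathrm{LLPO}(w_n)$ will do. If $w(s)=1$, then $w_n(s)=1$ for large $n$ by the use principle, so $\mathrm{LLPO}(w_n)=\mathrm{LLPO}(w)$. The second statement follows from Theorem~\ref{thm:two} with $P=\mathrm{NON}$.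
\end{proof}

\subsection*{Larger codomains}

\begin{proof}[Proof of Theorem~\ref{thm:neg}]
Suppose $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$. Choose $p\in\{0,1\}^{\mathbb N}$ that computes $q$, all $q_t^s$ and all $S_t$; these are countably many objects, so their graphs can be coded into one binary sequence. For each $t$, Proposition~\ref{prop:safe} applied to the names $q_t^s$ gives $U_{p,q}(S_t)\ne\emptyset$. Proposition~\ref{prop:cover} then gives $a_0,a_1\in F(q)$ such that each $S_t$ contains one of them, against the hypothesis.
\end{proof}

The case worked out in Section~\ref{sec:commit} is the instance with one future: $F=\mathrm{LPO}$, $F(0^\omega)=\{0\}$ and $S=\{1\}$.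

\begin{proof}[Proof of Corollary~\ref{cor:neg}]
For $\mathrm C_3$ let $q=0^\omega$, which excludes nothing, and $T=\{0,1,2\}$. Let $q_t^s$ consist of $s$ zeros, then the two entries that exclude the points different from $t$, then zeros. Then $\mathrm C_3(q_t^s)=S_t=\{t\}$, and two numbers cannot meet three disjoint sets.

For $\mathrm{LLPO}\times\mathrm{LLPO}$ identify the value $(i,j)\in\{0,1\}^2$ with $2i+j\in\mathbb N$; names of either are computable from names of the other. Let $q=\langle0^\omega,0^\omega\rangle$ and $T=\{0,1\}^2$. For $t=(i,j)$ let $q_t^s=\langle q',q''\rangle$, where $q'$ has a single $1$ at position $2s+1-i$ and $q''$ has a single $1$ at position $2s+1-j$. These positions are at least $s$, so $q_t^s{\restriction}s=q{\restriction}s$. They have parity $1-i$ and $1-j$, so the only solution is $(i,j)$. The sets $S_t=\{t\}$ are four disjoint singletons, and two values cannot meet them all.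
\end{proof}

\begin{thebibliography}{9}
\bibitem{Pauly} Arno Pauly, \emph{An update on Weihrauch complexity, and some open questions}, arXiv:2008.11168 (2020).
\end{thebibliography}
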